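# Dividing $\aleph_\omega\times\aleph_\omega$ into thick sets: block matrices and generic rows

## A ladder of cardinals that turns a colouring into a matrix

Let $\kappa$ be a singular strong limit cardinal: $\mu:=\mathrm{cf}(\kappa)<\kappa$, and $2^\tau<\kappa$ for every cardinal $\tau<\kappa$. Let $\theta$ be a cardinal with $1\le\theta<\kappa$. Fix an increasing sequence $\langle\chi_i:i<\mu\rangle$ of infinite cardinals cofinal in $\kappa$, and define by recursion on $i<\mu$
$$\rho_i=\sup\big(\{\kappa_{i'},\lambda_{i'}:i'<i\}\cup\{\chi_i,\theta,\mu\}\big),\qquad \kappa_i=(2^{\rho_i})^+,\qquad \lambda_i=(2^{\kappa_i})^+ .\tag{1}$$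
All of these are below $\kappa$: at stage $i$ we take a supremum of fewer than $\mathrm{cf}(\kappa)$ cardinals below $\kappa$, and then apply $\tau\mapsto(2^\tau)^+$ twice, which stays below $\kappa$ because $\kappa$ is a strong limit. So we have an interlaced ladder
$$\rho_0<\kappa_0<\lambda_0\le\rho_1<\kappa_1<\lambda_1\le\rho_2<\cdots$$
in which $\kappa_i$ and $\lambda_i$ are regular (they are successors), and since $\theta,\mu\le\rho_i$,
$$\theta^{\rho_i}\le 2^{\rho_i}<\kappa_i,\qquad \theta^{\mu}\le 2^{\rho_i}<\kappa_i<\lambda_i,\qquad \theta^{\kappa_i}\le 2^{\kappa_i}<\lambda_i .\tag{2}$$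

For example, assume GCH and take $\kappa=\aleph_\omega$, $\theta=3$, $\chi_i=\aleph_i$. Then $\rho_0=\aleph_0$, $\kappa_0=\aleph_2$, $\lambda_0=\aleph_4$, and in general $\rho_i=\aleph_{4i}$, $\kappa_i=\aleph_{4i+2}$, $\lambda_i=\aleph_{4i+4}$.

Think of $\kappa\times\kappa$ as a table with rows $\alpha$ and columns $\beta$. The ladder is built to pick $\kappa_i$ rows and $\lambda_j$ columns, for each $i$ and $j$, so that a given colouring is constant on every block.

**Canonization Lemma.** Let $\kappa$ be a singular strong limit, $\mu=\mathrm{cf}(\kappa)$, $1\le\theta<\kappa$, and $c:\kappa\times\kappa\to\theta$. There are $A_i,B_i\subseteq\kappa$ $(i<\mu)$ and $d:\mu\times\mu\to\theta$ such that $c$ is constant with value $d(i,j)$ on $A_i\times B_j$ for all $i,j<\mu$, and for every $I\in[\mu]^\mu$, $\big|\bigcup_{i\in I}A_i\big|=\big|\bigcup_{i\in I}B_i\big|=\kappa$.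

Here $[X]^\tau$ is the set of subsets of $X$ of size $\tau$. The lemma says that on a large part of the table, $c$ is only the small matrix $d$. We prove it after saying what it is for.

## Thick sets and the four theorems

**Definition.** Let $\kappa,\lambda$ be infinite cardinals. A set $T\subseteq\kappa\times\lambda$ is *thick* if $T\cap(A\times B)\ne\emptyset$ for all $A\in[\kappa]^\kappa$ and $B\in[\lambda]^\lambda$. To *divide $\kappa\times\lambda$ into $\theta$ thick sets* is to partition it into $\theta$ pairwise disjoint sets, each of them thick.

In $\omega\times\omega$, the set $\{(m,n):m<n\}$ is thick: given infinite $A,B$, take any $m\in A$ and then $n\in B$ above it. The diagonal $\{(m,m)\}$ is not thick: it misses (evens) $\times$ (odds).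

It is convenient to speak of colourings. Dividing $\kappa\times\lambda$ into $\theta$ thick sets is the same as having a map $c:\kappa\times\lambda\to\theta$ with
$$c[A\times B]=\theta\quad\text{for all }A\in[\kappa]^\kappa,\ B\in[\lambda]^\lambda .$$
We call such a $c$ a *thick $\theta$-colouring*. Composing $c$ with a surjection $\theta\to\theta'$ merges classes, so a thick $\theta$-colouring yields a thick $\theta'$-colouring whenever $1\le\theta'\le\theta$. Thick sets are nonempty, so at most $|\kappa\times\lambda|$ classes are possible.

Anton Lipin's "Resolvability in products and squares", arXiv:2505.18704 (2025), leaves open two questions: can $\aleph_\omega\times\aleph_\omega$ be divided into $3$ thick sets, and can it be divided into $\aleph_\omega$ many? The known results listed with the questions are that $\omega\times\omega$ cannot be divided into $3$ thick sets, by Ramsey's theorem, that the same holds with a weakly compact cardinal in place of $\omega$, and that $\kappa\times\kappa$ cannot be so divided if $\kappa$ is the limit of an increasing $\omega$-sequence of measurable cardinals.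

ZFC decides neither question, and no large cardinals are needed to see this. The results are as follows.

**Theorem 1 (ZFC).** If $\kappa$ is a singular strong limit cardinal and $\theta\ge1$ is any cardinal, then $\kappa\times\kappa$ can be divided into $\theta$ thick sets iff $\mathrm{cf}(\kappa)\times\mathrm{cf}(\kappa)$ can. In particular, if $\mathrm{cf}(\kappa)=\omega$, then $\kappa\times\kappa$ cannot be divided into $3$ thick sets. So if $\aleph_\omega$ is a strong limit (for example under GCH), the answer to both questions is no.

**Theorem 2.** If ZFC is consistent, so is ZFC + "$\aleph_\omega\times\aleph_\omega$ can be divided into $\aleph_\omega$ many thick sets". In such a model the answer to both questions is yes.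

**Theorem 3.** For each $n<\omega$, it is consistent relative to ZFC that for all $\theta\ge1$: $\aleph_\omega\times\aleph_\omega$ can be divided into $\theta$ thick sets iff $\theta\le\aleph_n$.

**Theorem 4 (ZFC).** If $\lambda$ is a singular strong limit and $\omega\le\kappa<\lambda$, then for every $\theta\ge1$, $\kappa\times\lambda$ can be divided into $\theta$ thick sets iff $\kappa\times\mathrm{cf}(\lambda)$ can.

Two pieces are always possible for $\aleph_\omega\times\aleph_\omega$, as we check next. So the largest possible number of pieces can consistently be $2$ (Theorem 1 under GCH), can be $\aleph_n$ for any prescribed $n$ (Theorem 3), and can be $\aleph_\omega$, the absolute maximum (Theorem 2). As pairs of answers to the two questions, (no, no), (yes, no) and (yes, yes) are all consistent, and (no, yes) is impossible by merging.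

## Two pieces, Ramsey on $\omega\times\omega$, and lifting along intervals

**Two pieces always exist.** For any infinite cardinal $\kappa$, the sets $\{\alpha<\beta\}$ and $\{\alpha\ge\beta\}$ divide $\kappa\times\kappa$ into two thick sets. Indeed, a subset of $\kappa$ of size $\kappa$ is unbounded in $\kappa$. Given $A,B\in[\kappa]^\kappa$, fix $\alpha\in A$ and find $\beta\in B$ above it; then fix $\beta\in B$ and find $\alpha\in A$ with $\alpha\ge\beta$.

**Three pieces never exist on $\omega\times\omega$.** Let $d:\omega\times\omega\to3$. Colour each pair $m<n$ by $(d(m,n),d(n,m))\in3\times3$. By Ramsey's theorem there are an infinite $H\subseteq\omega$ and $(x,y)$ such that every pair from $H$ has colour $(x,y)$. Split $H$ into disjoint infinite sets $I$ and $J$. For $i\in I$, $j\in J$ we have $i\ne j$, so $d(i,j)=x$ if $i<j$ and $d(i,j)=y$ if $i>j$. Hence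
$$d[I\times J]\subseteq\{x,y\}\ne 3. \tag{3}$$

**Lifting.** Let $\kappa$ be singular, $\mu=\mathrm{cf}(\kappa)$, $\langle\chi_i:i<\mu\rangle$ as above, and put
$$\pi:\kappa\to\mu,\qquad \pi(\alpha)=\min\{i:\alpha<\chi_i\}. \tag{4}$$
If $|A|=\kappa$, then $\pi[A]$ is unbounded in $\mu$, for otherwise $A\subseteq\chi_i$ for some $i$. As $\mu$ is regular, $|\pi[A]|=\mu$. So if $d$ is a thick $\theta$-colouring of $\mu\times\mu$, then $c(\alpha,\beta)=d(\pi(\alpha),\pi(\beta))$ is a thick $\theta$-colouring of $\kappa\times\kappa$, because
$$c[A\times B]=d\big[\pi[A]\times\pi[B]\big]=\theta. \tag{5}$$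

The natural first attempt to get three pieces on $\aleph_\omega\times\aleph_\omega$ is to lift a colouring of $\omega\times\omega$. By (3) this never gives more than two pieces. A colouring with three thick classes must therefore use what happens inside the blocks $\pi^{-1}(i)\times\pi^{-1}(j)$. The Canonization Lemma says that when $\kappa$ is a strong limit, this does not help: any $c$ becomes a lift after thinning out.

## Freezing columns, then rows: proof of the Canonization Lemma

**Where one-sided freezing stops.** A sensible first try is pigeonhole on columns. There are $\lambda_j$ columns $\beta<\lambda_j$, and each has a trace $c(\cdot,\beta)\restriction\kappa_j$ on the rows below $\kappa_j$. By (2) there are fewer than $\lambda_j$ traces, so $\lambda_j$ of the columns have the same one. This controls $c(\alpha,\beta)$ for rows $\alpha<\kappa_j$. It says nothing about rows $\alpha\ge\kappa_j$, that is, about blocks with a high row index $i$ and a low column index $j$. Nor can pigeonhole be pushed higher. The colouring with $c(\alpha,\beta)=1$ if $\alpha=\kappa_0+\beta$ and $0$ otherwise gives all columns $\beta<\lambda_0$ different traces on the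 rows in $[\kappa_0,\lambda_0)$.

The missing blocks are treated by freezing rows: there are $\kappa_i$ rows below $\kappa_i$, and few traces on the columns below $\rho_i$. Since $\lambda_j\le\rho_i$ for $j<i$, this covers exactly the blocks with $i>j$. The two freezings must be staggered because of the diagonal blocks $i=j$. With $\kappa_i=\lambda_i=\tau$ one could not succeed: the colouring that asks whether $\alpha<\beta$ takes both values on every $A\times B$ with $A,B\in[\tau]^\tau$. This is why (1) has $\lambda_i>2^{\kappa_i}$.

**Proof of the Canonization Lemma.** Use the ladder (1).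

**Step 1: freeze traces, so that $c$ depends on one coordinate only.** The map $\beta\mapsto c(\cdot,\beta)\restriction\kappa_j$ on $\lambda_j$ takes at most $\theta^{\kappa_j}<\lambda_j$ values, and $\lambda_j$ is regular. So there are $B_j'\in[\lambda_j]^{\lambda_j}$ and $f_j:\kappa_j\to\theta$ with
$$c(\alpha,\beta)=f_j(\alpha)\qquad(\alpha<\kappa_j,\ \beta\in B_j'). \tag{6}$$
The map $\alpha\mapsto c(\alpha,\cdot)\restriction\rho_i$ on $\kappa_i$ takes at most $\theta^{\rho_i}<\kappa_i$ values, and $\kappa_i$ is regular. So there are $A_i'\in[\kappa_i]^{\kappa_i}$ and $g_i:\rho_i\to\theta$ with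
$$c(\alpha,\beta)=g_i(\beta)\qquad(\alpha\in A_i',\ \beta<\rho_i). \tag{7}$$

**Step 2: thin out again, so that the remaining coordinate does not matter either.** For $\alpha\in A_i'$ consider the sequence $\langle f_j(\alpha):i\le j<\mu\rangle$. It is defined, since $\alpha<\kappa_i\le\kappa_j$. There are at most $\theta^\mu<\kappa_i$ such sequences, so some $A_i\in[A_i']^{\kappa_i}$ has all its elements giving the same sequence. For $\beta\in B_j'$ consider $\langle g_i(\beta):j<i<\mu\rangle$. It is defined, since $\beta<\lambda_j\le\rho_i$. There are at most $\theta^\mu<\lambda_j$ such sequences, so some $B_j\in[B_j']^{\lambda_j}$ has all its elements giving the same sequence.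

**Step 3: check that every block is constant.** Let $\alpha\in A_i$ and $\beta\in B_j$. If $i\le j$, then $\alpha<\kappa_i\le\kappa_j$ and $\beta\in B_j'$, so (6) gives $c(\alpha,\beta)=f_j(\alpha)$, which by the choice of $A_i$ depends only on $i,j$. If $i>j$, then $\alpha\in A_i'$ and $\beta<\lambda_j\le\rho_i$, so (7) gives $c(\alpha,\beta)=g_i(\beta)$, which by the choice of $B_j$ depends only on $i,j$. Call the common value $d(i,j)$.

**Step 4: check the sizes.** If $I\in[\mu]^\mu$, then $I$ is unbounded in $\mu$. So $\bigcup_{i\in I}A_i$ has size at least $\sup_{i\in I}\kappa_i\ge\sup_{i\in I}\chi_i=\kappa$, and likewise $\big|\bigcup_{i\in I}B_i\big|\ge\sup_{i\in I}\lambda_i\ge\kappa$. Both are subsets of $\kappa$, so both sizes are exactly $\kappa$. $\square$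

## Singular strong limits: $\kappa\times\kappa$ behaves like $\mathrm{cf}(\kappa)\times\mathrm{cf}(\kappa)$

**Proof of Theorem 1.** Let $\mu=\mathrm{cf}(\kappa)$.

**Step 1: from $\mu\times\mu$ up to $\kappa\times\kappa$.** This is the lifting (5), valid for every $\theta\ge1$.

**Step 2: from $\kappa\times\kappa$ down to $\mu\times\mu$, when $\theta<\kappa$.** Let $c$ be a thick $\theta$-colouring of $\kappa\times\kappa$, and take $A_i,B_j,d$ from the Canonization Lemma. For $I,J\in[\mu]^\mu$, the sets $\bigcup_{i\in I}A_i$ and $\bigcup_{j\in J}B_j$ have size $\kappa$, so
$$d[I\times J]=c\Big[\bigcup_{i\in I}A_i\times\bigcup_{j\in J}B_j\Big]=\theta .$$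
Thus $d$ is a thick $\theta$-colouring of $\mu\times\mu$.

**Step 3: when $\theta\ge\kappa$, neither side is possible.** If $\kappa\times\kappa$ had a thick $\theta$-colouring, merging would give one with $\mu^+$ colours, where $\mu^+<\kappa$ because $\mu<\kappa$ and $\kappa$ is a limit cardinal. Step 2 would then give a surjection $\mu\times\mu\to\mu^+$, which does not exist. And $\mu\times\mu$ has only $\mu<\theta$ elements, so it cannot be divided into $\theta$ nonempty pieces. The equivalence holds because both sides fail.

**Step 4: cofinality $\omega$.** If $\mu=\omega$, then (3) shows that $\omega\times\omega$ cannot be divided into $3$ thick sets, hence neither can $\kappa\times\kappa$. Under GCH, $2^{\aleph_n}=\aleph_{n+1}<\aleph_\omega$ for all $n$, so $\aleph_\omega$ is a strong limit of cofinality $\omega$. Three pieces are impossible, and by merging so are $\aleph_\omega$ many. $\blacksquare$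

GCH is consistent relative to ZFC (Gödel), so "no" to both questions is consistent. The result quoted above on limits of $\omega$ many measurables is a special case, since measurable cardinals are strong limits, and hence so is their limit $\kappa$, which has cofinality $\omega$.

**Remark.** By Theorem 1, dividing $\aleph_\omega\times\aleph_\omega$ into $3$ thick sets requires $2^{\aleph_n}>\aleph_\omega$ for some $n$: if $\aleph_\omega$ is not a strong limit, then $2^{\aleph_n}\ge\aleph_\omega$ for some $n$, and equality is excluded by König's theorem, $\mathrm{cf}(2^{\aleph_n})>\aleph_n$. Nothing here shows that this condition alone suffices in ZFC.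

## Rectangles, where freezing columns is enough

In $\kappa\times\lambda$ with $\kappa<\lambda$ and $\lambda$ a singular strong limit, a column has only $\kappa$ entries. The one-sided freezing that failed above now works, and no second thinning is needed, since rows are kept as they are.

**Proof of Theorem 4.** Let $\nu=\mathrm{cf}(\lambda)$.

**Step 1: lifting.** Let $\pi:\lambda\to\nu$ be as in (4), with $\lambda$ in place of $\kappa$, and let $d$ be a thick $\theta$-colouring of $\kappa\times\nu$. Put $c(\alpha,\beta)=d(\alpha,\pi(\beta))$. For $A\in[\kappa]^\kappa$ and $B\in[\lambda]^\lambda$ we have $|\pi[B]|=\nu$, so $c[A\times B]=d[A\times\pi[B]]=\theta$.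

**Step 2: descending, when $\theta<\lambda$.** Let $c$ be a thick $\theta$-colouring of $\kappa\times\lambda$. Since $\lambda$ is a strong limit, $\theta^\kappa\le2^{\max(\theta,\kappa)}<\lambda$. Choose regular cardinals $\lambda_j<\lambda$ $(j<\nu)$, increasing and cofinal in $\lambda$, with $\lambda_0>\theta^\kappa$. The map $\beta\mapsto c(\cdot,\beta)$ on $\lambda_j$ takes at most $\theta^\kappa<\lambda_j$ values, so there are $B_j\in[\lambda_j]^{\lambda_j}$ and $f_j:\kappa\to\theta$ with $c(\alpha,\beta)=f_j(\alpha)$ for all $\alpha<\kappa$ and $\beta\in B_j$. Put $d(\alpha,j)=f_j(\alpha)$. For $A\in[\kappa]^\kappa$ and $J\in[\nu]^\nu$, the set $J$ is unbounded in $\nu$, so $\big|\bigcup_{j\in J}B_j\big|=\lambda$ and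
$$d[A\times J]=c\Big[A\times\bigcup_{j\in J}B_j\Big]=\theta .$$

**Step 3: when $\theta\ge\lambda$, neither side is possible.** Merging a thick $\theta$-colouring of $\kappa\times\lambda$ to $\max(\kappa,\nu)^+<\lambda$ colours and applying Step 2 would give a surjection $\kappa\times\nu\to\max(\kappa,\nu)^+$, a contradiction. And $\kappa\times\nu$ has size $<\lambda\le\theta$, so it cannot be divided into $\theta$ pieces. $\blacksquare$

## The posets $P_n$: partial colourings of size less than $\aleph_n$

To obtain thick colourings with many colours we must leave the world where $\aleph_\omega$ is a strong limit, and we do so by forcing. From now on $V\models$ ZFC + GCH. For $n<\omega$ let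
$$P_n=\{p:\ p\text{ is a partial function from }\aleph_\omega\times\aleph_\omega\text{ to }\omega_n,\ |p|<\aleph_n\},$$
ordered by reverse inclusion: $p\le q$ iff $p\supseteq q$. For example, $P_0$ consists of finite partial functions into $\omega$, and $P_1$ of countable partial functions into $\omega_1$. A generic filter for $P_n$ produces $c_n=\bigcup G:\aleph_\omega\times\aleph_\omega\to\omega_n$, which is total because the conditions defined at a given point are dense. Let also $P_{\le n}=\prod_{m\le n}P_m$, ordered coordinatewise.

We recall the standard facts that will be used.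

**Normalized names.** If $f\in V[G]$ is a function from $\delta$ to $X$, with $\delta,X\in V$ and $X\neq\emptyset$, then $f$ has a name $\dot f$ which every condition forces to be a function from $\check\delta$ to $\check X$. Start with any name $\dot g$ for $f$, and use the maximum principle to get a name $\dot f$ that equals $\dot g$ if $\dot g$ is such a function and equals a fixed constant function otherwise.

**Chain condition.** A poset has the $\tau$-c.c. if every antichain has size $<\tau$. If $Q$ has the $\aleph_{n+1}$-c.c. and $\dot f$ is a normalized name, then for each $\eta$ at most $\aleph_n$ values of $\dot f(\eta)$ are forced by some condition, because conditions forcing different values are incompatible. So $Q$ preserves all cardinals $\tau\ge\aleph_{n+1}$: if $\delta<\tau$ is an infinite cardinal of $V$ and $f:\delta\to\tau$ is in the extension, then $\mathrm{ran}(f)$ is covered by a set in $V$ of size at most $\max(\delta,\aleph_n)<\tau$, so $f$ is not onto.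

**$\Delta$-system lemma.** If $\aleph_n^{<\aleph_n}=\aleph_n$, then among $\aleph_{n+1}$ (indexed) sets of size $<\aleph_n$ there are $\aleph_{n+1}$ which form a $\Delta$-system: any two of them have the same intersection $r$, the root.

**Product lemma.** If $G$ is generic for $Q'\times Q''$ over $V$, then $G=G'\times G''$, where $G'$ is $Q'$-generic over $V$ and $G''$ is $Q''$-generic over $V[G']$.

**Lemma A.** $P_{\le n}$ and $P_n$ have the $\aleph_{n+1}$-c.c.

*Proof.* Under GCH, $\aleph_n^{<\aleph_n}=\aleph_n$. For $n=0$ this counts finite sequences from $\omega$. For $n\ge1$ and $k<n$, $\aleph_n^{\aleph_k}=(2^{\aleph_{n-1}})^{\aleph_k}=2^{\aleph_{n-1}}=\aleph_n$. View a condition of $P_{\le n}$ as a partial function on $(n+1)\times\aleph_\omega\times\aleph_\omega$ of size $<\aleph_n$ with values in $\omega_n$. Given $\aleph_{n+1}$ conditions, find $\aleph_{n+1}$ of them whose domains form a $\Delta$-system with root $r$, $|r|<\aleph_n$. There are at most $\aleph_n^{<\aleph_n}=\aleph_n$ functions from $r$ to $\omega_n$, so two of these conditions agree on $r$. Their coordinatewise union is a function in each coordinate $m$, of size $<\aleph_m$ and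 with values in $\omega_m$, so it is a condition below both. The argument for $P_n$ is the same. $\square$

## Rows that a short sequence does not see

Suppose we want $c_n$ to take the value $\xi$ somewhere on $A\times B$. If $A$ and $B$ are infinite sets in $V$ of size at least $\aleph_n$, this is a density argument: a condition of size $<\aleph_n$ cannot fill $A\times B$, so it can be extended to give some new point the value $\xi$. The trouble is that $A$ and $B$ live in the extension, and their membership may be decided by the very values of $c_n$ we want to prescribe. Density over $V$ says nothing about them.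

The way out is to shrink $B$ to a set of size $\aleph_n$, listed by $b:\omega_n\to B$. Such a list is decided by few small conditions, so it is independent of all but $\aleph_n$ rows of the table. If $A$ has more than $\aleph_n$ elements, it contains a row $\alpha$ that $b$ does not see, and on this row a density argument works, over a model that already contains $b$. Note that $A$ itself never has to be in that model: we need just one of its elements.

Let $Q$ be $P_n$ or $P_{\le n}$. For $\alpha<\aleph_\omega$ let $Q^\alpha$ consist of the conditions all of whose coordinate domains lie inside $\{\alpha\}\times\aleph_\omega$, and $Q^{-\alpha}$ of those all of whose coordinate domains are disjoint from it. Restricting each coordinate gives $Q\cong Q^{-\alpha}\times Q^\alpha$, and a $Q$-generic $H$ splits as $H^{-\alpha}\times H^\alpha$.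

**Lemma B.** Let $Q$ be $P_n$ or $P_{\le n}$, let $H$ be $Q$-generic over $V$, and let $b:\omega_n\to\aleph_\omega$ be in $V[H]$ (with $\omega_n$, $\aleph_\omega$ computed in $V$). There is $D\in V$ with $|D|\le\aleph_n$ in $V$ such that $b\in V[H^{-\alpha}]$ for every $\alpha\in\aleph_\omega\setminus D$.

*Proof.* **Step 1: collect the rows that $b$ sees.** Let $\dot b$ be a normalized name for $b$. In $V$, for each $\eta<\omega_n$ choose a maximal antichain $W_\eta$ of conditions deciding $\dot b(\eta)$. It is a maximal antichain of $Q$, because the conditions deciding $\dot b(\eta)$ are dense. By Lemma A, $|W_\eta|\le\aleph_n$. Let $D$ be the set of all $\alpha$ such that some $(\alpha,\beta)$ is in the domain of some coordinate of some element of $\bigcup_{\eta<\omega_n}W_\eta$. Each condition has total size $<\aleph_n$, so $|D|\le\aleph_n\cdot\aleph_n\cdot\aleph_n=\aleph_n$.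

**Step 2: recover $b$ without row $\alpha$.** Let $\alpha\notin D$. Every element of every $W_\eta$ belongs to $Q^{-\alpha}$. An element of $Q^{-\alpha}$ lies in $H$ iff it lies in $H^{-\alpha}$, so $W_\eta\cap H=W_\eta\cap H^{-\alpha}$, and this set has exactly one element. The value $b(\eta)$ is the one that this element decides for $\dot b(\eta)$. The sequence $\langle W_\eta:\eta<\omega_n\rangle$ and the forced values are in $V$, so $b\in V[H^{-\alpha}]$. $\square$

## One generic colouring gives exactly $\aleph_n$ pieces

**Proof of Theorem 3.** Fix $n<\omega$ and let $G$ be $P_n$-generic over $V$.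

**Step 1: cardinals are preserved.** Since $\aleph_n$ is regular, a union of fewer than $\aleph_n$ sets of size $<\aleph_n$ has size $<\aleph_n$. So $P_n$ is closed under descending sequences of length $<\omega_n$, and adds no new functions from ordinals below $\omega_n$ into $V$. Hence cardinals $\le\aleph_n$ are preserved. Cardinals $\ge\aleph_{n+1}$ are preserved by the $\aleph_{n+1}$-c.c. So all $\aleph_m$, and $\aleph_\omega$, mean the same in $V$ and in $V[G]$.

**Step 2: the generic function $c_n$ is a thick $\aleph_n$-colouring.** Let $A,B\in[\aleph_\omega]^{\aleph_\omega}\cap V[G]$ and $\xi<\omega_n$. Let $b:\omega_n\to B$ be injective, and take $D$ from Lemma B with $Q=P_n$, $H=G$. Since $|A|>\aleph_n$, pick $\alpha\in A\setminus D$. Then $b\in V[G^{-\alpha}]$, and by the product lemma $G^\alpha$ is $P_n^\alpha$-generic over $V[G^{-\alpha}]$. In $V[G^{-\alpha}]$ let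
$$E=\{q\in P_n^\alpha:\ \exists\beta\in\mathrm{ran}(b)\ \ q(\alpha,\beta)=\xi\}.$$
This is dense in $P_n^\alpha$: given $q$, its domain has size $<\aleph_n$, while $|\mathrm{ran}(b)|=\aleph_n$ in $V[G^{-\alpha}]$, because $b$ is injective and $\omega_n$ is still a cardinal. So some $\beta\in\mathrm{ran}(b)$ has $(\alpha,\beta)\notin\mathrm{dom}(q)$, and $q\cup\{((\alpha,\beta),\xi)\}$ is an extension of $q$ in $E$. Hence $G^\alpha$ meets $E$, and there is $\beta\in B$ with $c_n(\alpha,\beta)=\xi$. So $c_n[A\times B]=\omega_n$. By merging, every $\theta$ with $1\le\theta\le\aleph_n$ is possible.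

**Step 3: no thick $\theta$-colouring with $\theta\ge\aleph_{n+1}$.** The purpose of this step is to bound an arbitrary new colouring by a function in $V$, to which the Canonization Lemma applies. By merging we may take $\theta=\aleph_{n+1}$. Let $c:\aleph_\omega\times\aleph_\omega\to\omega_{n+1}$ be in $V[G]$ with a normalized name $\dot c$. In $V$ put
$$F(\alpha,\beta)=\sup\{\xi+1:\ \exists p\in P_n\ \ p\Vdash\dot c(\alpha,\beta)=\xi\}.$$
By the $\aleph_{n+1}$-c.c. at most $\aleph_n$ values $\xi$ occur, and $\omega_{n+1}$ is regular, so $F(\alpha,\beta)<\omega_{n+1}$. Moreover $c(\alpha,\beta)<F(\alpha,\beta)$ in $V[G]$.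

In $V$, $\aleph_\omega$ is a strong limit by GCH. Apply the Canonization Lemma in $V$ to $F$, with $\theta=\aleph_{n+1}$ and $\mu=\omega$. It gives $A=\bigcup_{i<\omega}A_i$ and $B=\bigcup_{j<\omega}B_j$ of size $\aleph_\omega$ such that $F$ takes on $A\times B$ only values $d(i,j)$ with $i,j<\omega$, that is, countably many. Let $\gamma=\sup F[A\times B]$. Since $\omega_{n+1}$ is regular and uncountable, $\gamma<\omega_{n+1}$. In $V[G]$,
$$c[A\times B]\subseteq\gamma\ne\omega_{n+1},$$
and $|A|=|B|=\aleph_\omega$ there as well, because cardinals are preserved. So $c$ is not a thick $\aleph_{n+1}$-colouring. $\blacksquare$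

**Remark.** Step 3 used only the $\aleph_{n+1}$-c.c. of the forcing, that $\aleph_\omega$ is a strong limit in the ground model, and that the alephs are not changed. So after any $\aleph_{n+1}$-c.c. forcing which preserves $\omega_1,\dots,\omega_n$, over a model in which $\aleph_\omega$ is a strong limit, $\aleph_\omega\times\aleph_\omega$ cannot be divided into $\aleph_{n+1}$ thick sets.

## Why a single $P_n$ cannot reach $\aleph_\omega$ colours, and a selector that can

By Theorem 3, the extension by a single $P_n$ stops at $\aleph_n$ colours. The direct repair is to keep conditions of size $<\aleph_n$ but let them take values in $\aleph_\omega$. This destroys the cardinals. For every $\xi<\aleph_\omega$ the conditions $p$ with $p(0,\eta)=\xi$ for some $\eta<\omega_n$ are dense, so the restriction of the generic function to $\{0\}\times\omega_n$ is a surjection from $\omega_n^V$ onto $\aleph_\omega^V$. Then $\aleph_\omega^V$ is no longer a cardinal.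

So we use all the $P_n$ at once, each with its own number of colours, and combine the generic functions $c_n$ into one colouring. For each point $(\alpha,\beta)$ one must choose which $c_n$ to use. One might read $n$ off the position of $\alpha$, say use $c_n$ on the rows in $[\omega_n,\omega_{n+1})$. The row argument then needs more than $\aleph_n$ elements of $A$ in that interval, and these need not exist: the set $A=\bigcup_n[\omega_n,\omega_n+\omega_n)$ has size $\aleph_\omega$ and exactly $\aleph_n$ elements in each $[\omega_n,\omega_{n+1})$, all of which may lie in $D$. The argument stops there.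

Instead, let the choice itself be generic: $c_0$ takes values in $\omega$, so it can serve as a selector. The combined colouring will be
$$c(\alpha,\beta)=c_{m+1}(\alpha,\beta)\quad\text{where }m=c_0(\alpha,\beta). \tag{8}$$
On an unseen row, a density argument can set $c_0$ to $n-1$ and $c_n$ to $\xi$ at the same point, for whichever $n$ we like.

It remains to see that forcing with all $P_n$ together keeps the cardinals and that short sequences in the full extension are captured by finitely many coordinates. Let $P=\prod_{n<\omega}P_n$ with full support, and $P_{>n}=\prod_{m>n}P_m$, so $P\cong P_{\le n}\times P_{>n}$.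

**Lemma C.** $P_{>n}$ is closed under descending sequences of length $\le\omega_n$.

*Proof.* Take unions coordinatewise. For $m>n$, $\aleph_m$ is regular, so a union of at most $\aleph_n$ sets of size $<\aleph_m$ has size $<\aleph_m$. $\square$

Full support matters here: with finite supports, a descending $\omega$-sequence whose supports grow without bound has no lower bound.

**Easton's Lemma** (Jech, *Set Theory*, 3rd ed., Lemma 15.19). If $Q$ has the $\lambda^+$-c.c. and $R$ is closed under descending sequences of length $\le\lambda$ (both in $V$), and $G_R\times G_Q$ is $V$-generic for $R\times Q$, then every function in $V[G_R\times G_Q]$ from $\lambda$ into $V$ lies in $V[G_Q]$.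

*Proof.* We include the argument, for an infinite cardinal $\lambda$. Descending sequences in $R$ of any length $\delta<\lambda^+$ have lower bounds: for limit $\delta$ pass to a cofinal subsequence of length $\mathrm{cf}(\delta)\le\lambda$. Let $f$ be the function, $X\in V$ a nonempty set containing its range, and $\dot f$ a normalized name.

**Step 1: for one $\eta$, strengthen only the $R$-part.** Given $r\in R$ and $\eta<\lambda$, we find $r^*\le r$ and a maximal antichain $W$ of $Q$ such that $(r^*,q)$ decides $\dot f(\eta)$ for every $q\in W$. Build a descending sequence $r^\zeta$, with $r^0=r$, and pairwise incompatible $q_\zeta\in Q$. At stage $\zeta$, if $\{q_\xi:\xi<\zeta\}$ is a maximal antichain, stop. Otherwise choose $q$ incompatible with all $q_\xi$, $\xi<\zeta$, and then $(r^{\zeta+1},q_\zeta)\le(r^\zeta,q)$ deciding $\dot f(\eta)$. At limits let $r^\zeta$ be a lower bound. Since $Q$ has no antichain of size $\lambda^+$, the construction stops at some $\zeta<\lambda^+$, and the lower bounds needed exist. Put $r^*=r^\zeta$ and $W=\{q_\xi:\xi<\zeta\}$. For $q_\xi\in W$, $(r^*,q_\xi)\le(r^{\xi+1},q_\xi)$ decides $\dot f(\eta)$.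

**Step 2: treat all $\eta<\lambda$.** Apply Step 1 successively for $\eta<\lambda$, taking lower bounds at limits and one at the end. So below any $r\in R$ there are $r'$ and a sequence $\langle W_\eta:\eta<\lambda\rangle\in V$ of maximal antichains of $Q$ such that $(r',q)$ decides $\dot f(\eta)$ whenever $q\in W_\eta$. Such $r'$ are dense in $R$, so there is one in $G_R$.

**Step 3: read off $f$ in $V[G_Q]$.** For each $\eta$ there is exactly one $q\in W_\eta\cap G_Q$, and $(r',q)\in G_R\times G_Q$. So $f(\eta)$ is the value that $(r',q)$ decides for $\dot f(\eta)$. This defines $f$ in $V[G_Q]$. $\square$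

## $\aleph_\omega$ many thick sets

**Proof of Theorem 2.** If ZFC is consistent, so is ZFC + GCH. Start with $V\models$ ZFC + GCH, let $G$ be $P$-generic over $V$, and let $G_{\le n}$ be its projection to $P_{\le n}$.

**Step 1: short functions live in $V[G_{\le n}]$.** By Lemma A, $P_{\le n}$ has the $\aleph_{n+1}$-c.c., and by Lemma C, $P_{>n}$ is closed under descending sequences of length $\le\omega_n$. Easton's Lemma with $\lambda=\omega_n$, $Q=P_{\le n}$, $R=P_{>n}$ gives:
$$\text{every function }f:\omega_n^V\to V\text{ in }V[G]\text{ lies in }V[G_{\le n}]. \tag{9}$$

**Step 2: the alephs up to $\aleph_\omega$ are preserved.** Suppose $\omega_{n+1}^V$ is not a cardinal in $V[G]$. Then it is the surjective image of some smaller ordinal, and hence of $\omega_n^V$. By (9) the surjection $\omega_n^V\to\omega_{n+1}^V$ lies in $V[G_{\le n}]$, contradicting the $\aleph_{n+1}$-c.c. of $P_{\le n}$. So every $\omega_n^V$ is a cardinal in $V[G]$. Thus $\aleph_n^{V[G]}=\aleph_n^V$ for all $n$, and $\aleph_\omega^{V[G]}=\aleph_\omega^V$.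

**Step 3: define the colouring.** Let $c_n:\aleph_\omega\times\aleph_\omega\to\omega_n$ be the generic function from the $n$-th coordinate of $G$, and define $c:\aleph_\omega\times\aleph_\omega\to\aleph_\omega$ in $V[G]$ by (8).

**Step 4: every colour below $\omega_n$ appears.** We prove the following.

**Claim.** In $V[G]$, let $n\ge1$, $\xi<\omega_n$, and let $A,B\subseteq\aleph_\omega$ with $|A|\ge\aleph_{n+1}$ and $|B|\ge\aleph_n$. Then there is $(\alpha,\beta)\in A\times B$ with $c_0(\alpha,\beta)=n-1$ and $c_n(\alpha,\beta)=\xi$, so $c(\alpha,\beta)=\xi$.

*Proof of the Claim.* Let $b:\omega_n\to B$ be injective, and $B'=\mathrm{ran}(b)$. By (9), $b\in V[G_{\le n}]$. Apply Lemma B with $Q=P_{\le n}$ and $H=G_{\le n}$ to get $D$ with $|D|\le\aleph_n$. Since $|A|\ge\aleph_{n+1}$, pick $\alpha\in A\setminus D$. Write $G_{\le n}=G'\times G^\alpha$ for the splitting of $P_{\le n}$ into the conditions off row $\alpha$ and the poset $P_{\le n}^\alpha$ of conditions on row $\alpha$. Then $b,B'\in V[G']$, and $G^\alpha$ is $P_{\le n}^\alpha$-generic over $V[G']$. In $V[G']$ let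
$$E=\{q\in P_{\le n}^\alpha:\ \exists\beta\in B'\ \ q_0(\alpha,\beta)=n-1\ \text{ and }\ q_n(\alpha,\beta)=\xi\}.$$
We check that $E$ is dense. Let $q\in P_{\le n}^\alpha$. Its coordinate domains have total size $<\aleph_n$, while $|B'|=\aleph_n$ in $V[G']$, because $b$ is injective and $\omega_n$ is still a cardinal. So some $\beta\in B'$ has $(\alpha,\beta)$ in none of these domains. As $n\ge1$, the coordinates $0$ and $n$ are different, and we may extend $q$ by setting $q_0(\alpha,\beta)=n-1\in\omega$ and $q_n(\alpha,\beta)=\xi\in\omega_n$. The result is a condition in $E$. Hence $G^\alpha\cap E\ne\emptyset$, which gives $\beta\in B'\subseteq B$ with $c_0(\alpha,\beta)=n-1$ and $c_n(\alpha,\beta)=\xi$. By (8), $c(\alpha,\beta)=c_n(\alpha,\beta)=\xi$. $\square$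

**Step 5: conclude.** Let $A,B\in[\aleph_\omega]^{\aleph_\omega}$ in $V[G]$. The hypotheses of the Claim hold for every $n\ge1$, so
$$c[A\times B]\supseteq\bigcup_{n\ge1}\omega_n=\aleph_\omega .$$
Thus $c$ divides $\aleph_\omega\times\aleph_\omega$ into $\aleph_\omega$ many thick sets, and by merging it can also be divided into $3$. $\blacksquare$

With Theorem 1 under GCH, each of the statements "$\aleph_\omega\times\aleph_\omega$ can be divided into $3$ thick sets" and "$\aleph_\omega\times\aleph_\omega$ can be divided into $\aleph_\omega$ many thick sets" is independent of ZFC, assuming only that ZFC is consistent. The arguments above do not decide whether the largest number of pieces can be a finite number $\ge3$, nor whether "every finite number but not $\aleph_0$" or "every $\aleph_n$ but not $\aleph_\omega$" can occur.
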